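# Three points on theta graphs, three-manifold groups, and planarity of the boundary at infinity

## Configurations of three points on a theta graph

**Definition (theta graphs).** $\Theta_m$ is the suspension of $m$ points: two vertices joined by $m$ edges. We subdivide each of the $m$ arcs once. Then $\Theta_m$ becomes the complete bipartite graph $K_{2,m}$ with *poles* $a,b$, *midpoints* $v_1,\dots,v_m$ and edges $[a,v_i]$, $[b,v_i]$.

*Example.* $\Theta_1$ is the arc $a-v_1-b$. $\Theta_2$ is the 4-cycle $a-v_1-b-v_2-a$. Every edge of $\Theta_m$ contains exactly one pole; this small remark will be used at once.

**Definition (configuration spaces).** Let $\Gamma$ be a finite graph and $\Delta\subset\Gamma^n$ the set of tuples with $x_i=x_j$ for some $i\ne j$. The topological configuration space is $\mathrm{UConf}^{\mathrm{top}}_n(\Gamma)=(\Gamma^n-\Delta)/S_n$, and $B_n(\Gamma)=\pi_1(\mathrm{UConf}^{\mathrm{top}}_n(\Gamma))$ is the *graph braid group*. The combinatorial configuration space $\mathrm{UConf}_n(\Gamma)$ is the cube complex whose closed cells are the unordered collections $\{e_1,\dots,e_n\}$ of pairwise disjoint vertices and closed edges of $\Gamma$ (the quotient by the free action of $S_n$ of the subcomplex of $\Gamma^n$ made of the cells $e_1\times\cdots\times e_n$).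

If $\Gamma$ is sufficiently subdivided (every path between distinct vertices of degree $\ne 2$ has at least $n-1$ edges, every homotopically nontrivial loop has at least $n+1$ edges), then $\mathrm{UConf}^{\mathrm{top}}_n(\Gamma)$ deformation retracts onto $\mathrm{UConf}_n(\Gamma)$, which is a nonpositively curved cube complex and a $K(B_n(\Gamma),1)$. For $\Theta_m$ and $n=3$ it suffices that each arc has at least two edges, so our subdivision is fine. We write
$$X_m=\mathrm{UConf}_3(\Theta_m),\qquad G_m=B_3(\Theta_m)=\pi_1(X_m).$$

*Example.* For $m=1$ there are only three vertices $a,v_1,b$ and no room to move: $X_1$ is the point $\{a,b,v_1\}$. For $m=2$ we place three tokens on a 4-cycle, so one vertex is empty. There are four vertices and four 1-cells (one token moves into the hole), and $X_2$ is a circle.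

**Definition (3-manifold groups).** A 3-manifold is connected, and compact unless we say otherwise, possibly with boundary. A *3-manifold group* is the fundamental group of such a compact manifold.

*Example.* The fundamental group of a compact surface $S$ is a 3-manifold group: take $S\times[0,1]$. In particular the trivial group, $\mathbb Z$, free groups of finite rank and closed surface groups are 3-manifold groups.

## Negative curvature, boundaries and splittings

**Definition (links and CAT$(-1)$).** Let $K$ be a finite 2-complex glued from hyperbolic polygons along isometries of sides. The *link* $\mathrm{Lk}(x)$ is the metric graph of directions at $x$, where each polygon corner at $x$ contributes an edge whose length is the angle. A small ball at $x$ is a hyperbolic cone on $\mathrm{Lk}(x)$, and the distance of two points of it depends only on their distances to $x$ and on $\min(\theta,\pi)$, where $\theta$ is the distance of their directions in $\mathrm{Lk}(x)$. A geodesic space is CAT$(-1)$ if its triangles are no fatter than the comparison triangles in $\mathbb H^2$.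

**Fact 1 (link condition; Bridson–Haefliger II.5).** If every injective loop in every link of $K$ has length at least $2\pi$, then $K$ is locally CAT$(-1)$. Its universal cover is then CAT$(-1)$, and in particular contractible.

*Example.* A closed surface glued from right-angled hyperbolic hexagons with six corners at each vertex has vertex links of length $6\cdot\frac\pi2=3\pi\ge 2\pi$, so it is locally CAT$(-1)$.

**Fact 2 (Bridson–Haefliger II.4.14).** Let $f:Y\to K$ be locally an isometric embedding, where $Y,K$ are complete and connected, $K$ is nonpositively curved and $Y$ is locally a length space. Then $f_*$ is injective on $\pi_1$, and every lift $\tilde Y\to\tilde K$ is an isometric embedding.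

**Definition (boundary).** Let $Z$ be a proper CAT$(-1)$ space. Its boundary $\partial Z$ is the set of geodesic rays up to bounded distance. Fixing a base point $o$, each $\zeta\in\partial Z$ is represented by exactly one ray from $o$, and $\zeta_n\to\zeta$ means that these rays converge uniformly on compact sets. The *limit set* of a subset $A\subset Z$ is the set of its accumulation points in $\partial Z$.

*Example.* $\partial\mathbb H^2$ is a circle and $\partial\mathbb H^3=S^2$. The boundary of the 4-valent tree is a Cantor set.

**Fact 3.** Let $G$ act freely, properly and cocompactly by isometries on the proper CAT$(-1)$ space $Z$.

- (a) Any two distinct points of $Z\cup\partial Z$ are joined by a unique geodesic.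
- (b) If $P\subset Z$ is closed and convex, then $\partial P$ embeds in $\partial Z$, and geodesics joining points of $P\cup\partial P$ stay in $P$.
- (c) If $p_n,q_n\in Z$ converge to $\zeta\in\partial Z$, so do any points $y_n\in[p_n,q_n]$.
- (d) $G$ is hyperbolic and $\partial G=\partial Z$. If $G$ is not virtually cyclic, then every nonempty closed $G$-invariant subset of $\partial Z$ is all of $\partial Z$.
- (e) An element $g$ of infinite order has two limit points $g^{\pm\infty}=\lim g^{\pm n}z$. If two elements of infinite order share one of these points, they have a common nontrivial power.

**Fact 4.** Hyperbolicity, the number of ends, and the homeomorphism type of $\partial G$ are quasi-isometry invariants. An infinite hyperbolic group is one-ended if and only if its boundary is connected.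

*Example.* The free group $F_2$ acts on the 4-valent tree, so $\partial F_2$ is a Cantor set and $F_2$ is not one-ended. A closed surface group with $\chi<0$ has a circle as boundary and is one-ended. The fundamental group of a closed hyperbolic 3-manifold has boundary $S^2$.

**Definition (carpet and Menger curve).** The standard Sierpiński carpet is obtained from a square by removing the open middle ninth, then the open middle ninths of the eight remaining squares, and so on. The standard Menger curve is the set of points of $[0,1]^3$ all of whose three projections to coordinate squares lie in the standard carpet. A Sierpiński carpet or Menger curve is a space homeomorphic to the standard one.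

*Example.* The carpet is planar by construction. The Menger curve is not: classically, it contains a copy of every compact metrizable space of dimension at most 1, hence of the graph $K_{3,3}$.

**Definition (splittings).** $G$ *splits* over $C$ if $G=A*_CB$ with $C\ne A,B$, or $G$ is an HNN extension $A*_C$. Equivalently, $G$ acts without inversions on a tree $T$ (the Bass–Serre tree) with one orbit of edges, edge stabilizer $C$, and no global fixed point. Such an action is minimal: an invariant subtree contains an edge, hence all edges. An element of $G$ is *elliptic* if it fixes a point of $T$ and *hyperbolic* otherwise; a hyperbolic element translates along an *axis*.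

*Example.* $F_2=\mathbb Z*\mathbb Z$ splits over the trivial group. The fundamental group of a closed orientable surface of genus 2 splits over $\mathbb Z$, along a simple closed curve that cuts the surface into two one-holed tori.

## Three-manifold models for $\mathrm{UConf}_3(\Theta_m)$

The question, from Saumya Jain and Huong Vo, "Manifold models for hyperbolic graph braid groups on three strands", arXiv:2603.07807 (2026), is the following. *Is $\mathrm{UConf}_3(\Theta_6)$ homotopy equivalent to a 3-manifold? Is $B_3(\Theta_6)$ a 3-manifold group, or at least quasi-isometric to one?*

The surrounding cases are given. For $m\le4$ the group $G_m$ is a surface group. The complex $X_5$ thickens to an orientable 3-manifold with boundary, so $G_5$ is a 3-manifold group. For $m\ge7$ the group $G_m$ is not quasi-isometric to a 3-manifold group. Of these facts we shall use only the one about $m=5$; the others will be reproved. Both answers for $m=6$ are no.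

**Theorem A.** For every $m\ge6$, $G_m$ is a one-ended hyperbolic group and $\partial G_m$ does not embed in $S^2$. Consequently $G_m$ is not quasi-isometric to the fundamental group of any compact 3-manifold. In particular $G_6$ is not a 3-manifold group, and $\mathrm{UConf}_3(\Theta_6)$ is not homotopy equivalent to a 3-manifold (compact or not).

**Theorem B.**

1. $\partial G_m$ is a Cantor set for $m=3$, a circle for $m=4$, a Sierpiński carpet for $m=5$, and a Menger curve for all $m\ge6$.
2. $G_m$ is a 3-manifold group $\iff$ $G_m$ is quasi-isometric to a 3-manifold group $\iff m\le5$.
3. The least dimension of a manifold homotopy equivalent to $\mathrm{UConf}_3(\Theta_m)$ is $0,1,2,2,3$ for $m=1,2,3,4,5$, and exactly $4$ for every $m\ge6$.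

## The complex $X_m$ as a union of hexagons

The purpose of this section is to replace the cube complex by a smaller one that we can see. Since every edge of $K_{2,m}$ contains a pole, at most two tokens move at once, so $\dim X_m\le2$. Let $m\ge3$. A square needs one edge at $a$, one edge at $b$ and a third vertex off both, so the squares are
$$\{[a,v_i],[b,v_j],v_k\},\qquad i,j,k\text{ distinct}.$$
Its corners are $\{a,b,v_k\}$, $\{v_i,b,v_k\}$, $\{a,v_j,v_k\}$ and $\{v_i,v_j,v_k\}$. Put $w_k=\{a,b,v_k\}$.

**Step 1. Long edges.** We merge pairs of 1-cells. The 1-cell $\{a,[b,v_i],v_j\}$ runs from $w_j$ to $\{a,v_i,v_j\}$, and $\{a,[b,v_j],v_i\}$ runs from $w_i$ to the same vertex. Together they form an edge $A_{ij}$ from $w_j$ to $w_i$, along which $a$ stays occupied. Exchanging $a$ and $b$ gives an edge $B_{ij}$ from $w_j$ to $w_i$.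

**Step 2. Hexagons.** We merge the squares around $\{v_i,v_j,v_k\}$. The remaining 1-cells are $\{[a,v_i],v_j,v_k\}$ and their analogues with $b$. Such a 1-cell lies in exactly two squares, namely $\{[a,v_i],[b,v_j],v_k\}$ and $\{[a,v_i],[b,v_k],v_j\}$. Each square has exactly one corner of the form $\{v_i,v_j,v_k\}$. At this vertex there are six spokes, $ai$ (meaning that $[a,v_i]$ moves), $aj,ak,bi,bj,bk$, and six squares, one for each pair of spokes with different letters and different indices. Cyclically the squares are
$$(ai,bj),\ (bj,ak),\ (ak,bi),\ (bi,aj),\ (aj,bk),\ (bk,ai),$$
so they form a hexagon $D_{ijk}$. The square $(ai,bj)$ has its outer corner at $w_k$, the next one at $w_i$, and so on. Two consecutive squares share a spoke, whose outer end is the midpoint of a long edge: for instance the spoke $bj$ ends at $\{b,v_i,v_k\}$, the midpoint of $B_{ki}$. Reading all six, the boundary of $D_{ijk}$ is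
$$w_k\overset{B_{ki}}{-}w_i\overset{A_{ij}}{-}w_j\overset{B_{jk}}{-}w_k\overset{A_{ki}}{-}w_i\overset{B_{ij}}{-}w_j\overset{A_{jk}}{-}w_k. \tag{1}$$

Every cell has now been used. So **$X_m$ has vertices $w_1,\dots,w_m$, two edges $A_{ij},B_{ij}$ for each pair, and one hexagon $D_{ijk}$ for each triple**, whose boundary runs once over each of the six edges with indices in $\{i,j,k\}$. For $m\le2$ the description is also right, with no hexagons.

**Step 3. Links.** At $w_k$ write $A_i,B_i$ ($i\ne k$) for the directions of $A_{ik},B_{ik}$. The direction $A_j$ is the 1-cell $\{a,[b,v_j],v_k\}$, and $B_i$ is $\{[a,v_i],b,v_k\}$. The square $\{[a,v_i],[b,v_j],v_k\}$ is the corner between them. Hence $\mathrm{Lk}(w_k)$ is the graph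
$$L:\quad\text{vertices }A_i,B_i\ (i\ne k),\qquad A_i\sim B_j\iff i\ne j, \tag{2}$$
that is, $K_{m-1,m-1}$ minus a perfect matching. It is simple and bipartite. Each edge $A_{ij}$ or $B_{ij}$ lies in the $m-2$ hexagons $D_{ijk}$, once in each, so the link of an interior point of an edge is $\Theta_{m-2}$.

**The first cases.** For $m=3$ there is one hexagon on three vertices and six edges, and each edge is a free side. Pushing in one side collapses $X_3$ to a graph with 3 vertices and 5 edges, so $G_3\cong F_3$. For $m=4$ each edge lies in two hexagons and each vertex link is a 6-cycle $A_i-B_j-A_l-B_i-A_j-B_l-A_i$, so $X_4$ is a closed surface, with $\chi=4-12+4=-4$. For $m=5$ the link is $K_{4,4}$ minus a perfect matching, which is the graph of the 3-cube: let the $A_i$ be the four vertices of even coordinate sum and $B_i$ the antipode of $A_i$. An even vertex is adjacent to all odd ones except its antipode. In particular this link is planar.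

**Lemma 1.** For $m\ge6$ the graph $L$ of (2) contains a subdivision of $K_{3,3}$.

*Proof.* There are $m-1\ge5$ indices available; choose distinct $p,q,r,s,t$ among them. Take branch vertices $A_p,A_q,A_r$ and $B_p,B_s,B_t$. Of the nine pairs, all but $(A_p,B_p)$ have different indices and are joined by an edge of $L$. For the ninth use the path $A_p-B_q-A_s-B_p$, whose edges exist because $p\ne q$, $q\ne s$, $s\ne p$, and whose inner vertices $B_q,A_s$ are not branch vertices. $\square$

## Why the Euler characteristic and the link do not settle $m=6$

Two quick tests suggest themselves. The first is the Euler characteristic. From the hexagon description,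
$$\chi(X_m)=m-m(m-1)+\binom m3=\frac{m(m-2)(m-7)}6 ,$$
so $\chi(X_6)=-4$. The handlebody of genus 5 is a compact 3-manifold with $\chi=1-5=-4$. So the number $-4$ by itself excludes nothing.

The second is the link. If $X_6$ were a subcomplex of a triangulated 3-manifold, then the link of $w_k$ in the manifold would be a sphere or a disc containing a subdivision of $L$, and Lemma 1 forbids this. So $X_6$ has no PL embedding in a 3-manifold. The argument stops at the word "embedding". A 3-manifold homotopy equivalent to $X_6$ need not contain $X_6$, and nonplanar links do not survive homotopy: the cone on $K_{3,3}$ has a nonplanar link at its cone point, yet it is contractible, hence homotopy equivalent to a ball. A group quasi-isometric to $G_6$ sees even less of the link.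

What a quasi-isometry does see is the boundary at infinity. So the plan is to *push the nonplanar graph $L$ out to $\partial G_m$* along geodesics, and to compare with the boundaries of 3-manifold groups, which will turn out to be planar. There is an obstacle. The image of $L$ at infinity need not be an embedded graph, because geodesics in our space branch and many boundary points share an initial direction. So we cannot quote Kuratowski's theorem. What we can keep under control is that *disjoint* edges of $L$ go to disjoint sets, and a parity argument shows that this is enough.

## A CAT$(-1)$ metric and its convex pieces

Let $m\ge3$ and write $X=X_m$, $G=G_m$.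

**Step 1. The metric.** We make $X$ negatively curved. Give each hexagon the metric of the regular right-angled hyperbolic hexagon (its six squares become quadrilaterals with angles $\frac\pi2,\frac\pi2,\frac\pi2$ and $\frac\pi3$, the last one at the center). All sides have the same length, so the gluing is isometric. Edges of $L$ have length $\frac\pi2$ and its cycles have at least 4 edges since $L$ is simple and bipartite; so they have length at least $2\pi$. The link at an interior point of an edge is $\Theta_{m-2}$ with arcs of length $\pi$, so its cycles have length $2\pi$. Interior points of hexagons have links of length $2\pi$. By Fact 1, $X$ is locally CAT$(-1)$. Therefore $\tilde X$ is a proper CAT$(-1)$ space on which $G$ acts freely and cocompactly; $X$ is aspherical, $G$ is torsion-free (it has a finite-dimensional classifying space) and hyperbolic, and $\partial G=\partial\tilde X$.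

**Step 2. Subcomplexes $X_J$.** We look for many convex subspaces. For $\emptyset\ne J\subset\{1,\dots,m\}$ let $X_J$ be the union of the open cells of $X$ all of whose indices lie in $J$. It is a closed connected subcomplex, a copy of $X_{|J|}$, and $X_J\cap X_{J'}=X_{J\cap J'}$ when $J\cap J'\ne\emptyset$.

**Lemma 2.** The inclusion $X_J\hookrightarrow X$ is locally an isometric embedding.

*Proof.* By the description of small balls as cones, it suffices that the inclusions of links preserve $\min(d,\pi)$. At interior points of hexagons there is nothing to prove. At an interior point of an edge the inclusion is $\Theta_{|J|-2}\subset\Theta_{m-2}$ with arcs of length $\pi$ ($\Theta_0$ means two points). Two points on one arc realize their distance along that arc. Two points on different arcs are joined by a shortest path through one of the two vertices, along their own two arcs. The two vertices are at distance at least $\pi$. So $\min(d,\pi)$ is preserved.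

At $w_k$, $k\in J$, the link $L_J$ of $X_J$ consists of the vertices $A_i,B_i$ with $i\in J\setminus\{k\}$ and all edges of $L$ between them: an edge $A_iB_j$ of $L$ is a corner of $D_{ijk}$, which lies in $X_J$ if $i,j\in J$. So $L_J$ is a full subgraph. Let $y,z\in L_J$ have distance less than $\pi$ in $L$. A shortest path in $L$ between them is shorter than two edges, so it meets at most two vertices. Each vertex that it meets equals $y$ or $z$, or is an endpoint of the edge whose interior contains $y$ or $z$; that edge lies in $L_J$. So all vertices on the path lie in $L_J$. If there are two, the edge between them lies in $L_J$ by fullness. The rest of the path lies in the edges of $y$ and $z$. So the path lies in $L_J$. $\square$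

**Step 3. Pieces.** We lift the $X_J$ to $\tilde X$. By Lemma 2 and Fact 2, $\pi_1(X_J)$ injects into $G$, and each component of the preimage of $X_J$ in $\tilde X$ is a convex copy of the universal cover of $X_J$. Indeed, the lift of the universal cover to such a component is both a covering and injective. Call such a component a *piece of type $J$*. Distinct pieces of the same type are disjoint, and $G$ permutes them. For a vertex $v$ of $\tilde X$ over $w_k$ and $k\in J$ let $P_J(v)$ be the piece of type $J$ through $v$.

Closed hexagons of $\tilde X$ are convex by the same argument. The map of an abstract closed hexagon to $X$ has as its link maps an arc of length $\pi$ in $\Theta_{m-2}$ at points of sides, and one edge of $L$ at corners. Both preserve distances, the latter because the cycles of $L$ have at least four edges.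

For $v$ over $w_k$ and $k\in J\cap J'$,
$$P_J(v)\cap P_{J'}(v)=P_{J\cap J'}(v). \tag{3}$$
The left side is convex, hence connected, contains $v$ and lies over $X_{J\cap J'}$, so it is contained in the right side. Conversely, $P_{J\cap J'}(v)$ is connected, contains $v$ and lies over both $X_J$ and $X_{J'}$.

**Step 4. What the pieces look like.** We list the small types.

- $|J|=1$: $P_J(v)=\{v\}$.
- $|J|=2$, $J=\{k,i\}$: $X_J$ is a circle, and $P_J(v)$ is a geodesic line with edges alternately over $A_{ki}$ and $B_{ki}$. It leaves $v$ in the directions $A_i$ and $B_i$.
- $|J|=3$: $\pi_1(X_J)\cong F_3$ acts cocompactly on $P_J$, so $\partial P_J$ is a Cantor set.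
- $|J|=4$: $X_J$ is a closed surface with $\chi=-4$. We call these pieces *planes*. Choose a hyperbolic metric on the surface $X_J$. The identity of $X_J$ lifts to an equivariant homeomorphism $P\to\mathbb H^2$ that is a quasi-isometry, so it and its inverse extend continuously to the boundaries. Hence $P\cup\partial P$ is a closed disc with boundary circle $\partial P$.

**Step 5. Two consequences.** These are the tools for all connectedness arguments. Let $m\ge4$. Then $G$ contains $F_3$, so it is not virtually cyclic, and by Fact 3(d), for each 4-set $I$,
$$\text{the union of the circles }\partial P,\ P\text{ of type }I,\text{ is dense in }\partial\tilde X, \tag{4}$$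
because its closure is nonempty, closed and $G$-invariant. Moreover, if $|I|=|I'|=4$, $|I\cap I'|=3$, $k\in I\cap I'$ and $v$ lies over $w_k$, then by (3)
$$\partial P_I(v)\cap\partial P_{I'}(v)\supset\partial P_{I\cap I'}(v)\quad\text{is infinite.} \tag{5}$$

## The boundary is connected for $m\ge4$

**Lemma 3.** For $m\ge4$ the space $\partial\tilde X$ is connected. Hence $G_m$ is one-ended.

*Proof.* We color planes and move from plane to plane. Suppose $\partial\tilde X=U\sqcup V$ with $U,V$ open. Each circle $\partial P$ is connected, so it lies in $U$ or in $V$; call this the color of $P$.

Let $v$ lie over $w_k$. By (5), $P_I(v)$ and $P_{I'}(v)$ have the same color if $|I\cap I'|=3$. Any two 4-sets containing $k$ are connected by exchanging one element at a time and keeping $k$. So all planes $P_I(v)$ have one color $c(v)$.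

Let $v,v'$ over $w_k,w_{k'}$ be joined by an edge, and let $I$ be a 4-set containing $k,k'$. The edge lies over $X_I$, so $P_I(v)=P_I(v')$ and $c(v)=c(v')$. The 1-skeleton of $\tilde X$ is connected and every plane contains a vertex, so all planes have the same color, say $U$. Then the open set $V$ misses the dense set (4), so $V=\emptyset$. The last claim is Fact 4. $\square$

## Pushing the link to infinity

Fix a vertex $\tilde w$ of $\tilde X$ over $w_1$ and let $L=\mathrm{Lk}(\tilde w)$, with vertices $A_i,B_i$, $2\le i\le m$. In this section $m\ge6$.

**Step 1. From infinity back to the link.** We define a map that will certify disjointness. Let $\log:\partial\tilde X\to L$ send $\zeta$ to the initial direction of the ray from $\tilde w$ to $\zeta$. If $\zeta_n\to\zeta$, the rays converge uniformly on compact sets, and a small ball at $\tilde w$ is a cone on $L$; so the initial directions converge, and $\log$ is continuous. It is not injective. The ray in direction $A_i$ reaches a vertex over $w_i$, where the incoming direction is the vertex $A_1$ of the link there. Every outgoing direction at link distance at least $\pi$ continues it to a geodesic, and both $B_1$ (three edges away) and $A_l$, $l\ne1,i$ (two edges away), qualify.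

**Step 2. Images of vertices.** For $x\in\{A_i,B_i\}$ let $\rho_x$ be the half of the line $P_{\{1,i\}}(\tilde w)$ that starts at $\tilde w$ in direction $x$, and let $\xi_x\in\partial\tilde X$ be its endpoint. Then $\log\xi_x=x$.

**Step 3. Images of edges.** For each edge $e=xy$ of $L$ we want an arc $\alpha_e$ from $\xi_x$ to $\xi_y$. Let $x=A_i$, $y=B_j$, $i\ne j$. Choose a 4-set $I\supset\{1,i,j\}$ and put $P=P_I(\tilde w)$. By (3), $\rho_x,\rho_y\subset P$. The link of $P$ at $\tilde w$ is a 6-cycle containing $e$. Two geodesics from $\tilde w$ that meet at a point $q\ne\tilde w$ coincide up to $q$ by uniqueness. As $x\ne y$, it follows that $\rho_x\cap\rho_y=\{\tilde w\}$, and likewise $\xi_x\ne\xi_y$. So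
$$\beta=\rho_x\cup\rho_y\cup\{\xi_x,\xi_y\}$$
is an arc in the closed disc $P\cup\partial P$ meeting the boundary circle exactly in its endpoints. It cuts the disc into two closed half-discs. Near $\tilde w$ the arc $\beta$ separates two open sectors, one spanned by $e$ and the other by the remaining five edges of the 6-cycle. Each sector is connected and misses $\beta$, and $\tilde w$ is in the closure of both sides, so the sectors lie on different sides. Let $\Sigma$ be the closed half-disc containing the sector of $e$, and let $\alpha_e=\Sigma\cap\partial P$, an arc from $\xi_x$ to $\xi_y$.

**Step 4. The arcs are controlled by $\log$.** We claim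
$$\log(\alpha_e)\subset e. \tag{6}$$
Let $\zeta\in\alpha_e\setminus\{\xi_x,\xi_y\}$. The ray $\rho$ from $\tilde w$ to $\zeta$ lies in $P$ by Fact 3(b). Suppose its initial direction is not in $e$. Then $\rho$ starts in the sector on the other side of $\beta$. But $\Sigma\setminus\beta$ is a neighborhood of $\zeta$ in the closed disc, so $\rho$ is eventually in $\Sigma\setminus\beta$. So $\rho$ meets $\rho_x\cup\rho_y$ at some $q\ne\tilde w$, and coincides with $\rho_x$ or $\rho_y$ up to $q$. Its initial direction is then $x$ or $y$, which lies in $e$: a contradiction.

**Step 5. The map $\varphi$.** Parametrizing each $\alpha_e$ by $e$ gives a continuous map $\varphi:L\to\partial\tilde X$ with $\varphi(x)=\xi_x$ for vertices $x$ and $\log\varphi(e)\subset e$ for closed edges $e$. Hence $\log\varphi(S)\subset S$ for every subgraph $S$, and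
$$\text{disjoint subgraphs of }L\text{ have disjoint images under }\varphi. \tag{7}$$
We do not claim that $\varphi$ is injective: two arcs $\alpha_e$, $\alpha_{e'}$ with a common endpoint may overlap further.

**Step 6. Parity for $K_{3,3}$.** This step shows that (7) is enough. A *general position map* of a graph to $\mathbb R^2$ is a PL map that is injective on vertices, sends no interior point of an edge to the image of a vertex, and whose edges cross transversally in finitely many double points.

**Lemma 4 (van Kampen 1932; Hanani 1934; Tutte 1970).** For every general position map $K_{3,3}\to\mathbb R^2$, the number of crossings between disjoint edges is odd.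

*Proof.* First a reference drawing. Put the six vertices at the corners of a regular hexagon, the two classes alternating. The nine edges are the six sides and the three long diagonals. Bend one diagonal slightly off the center. Then the three diagonals, which are pairwise disjoint edges, cross pairwise once, and there are no other crossings. The count is 3.

Given any general position map $f$, apply a PL homeomorphism of the plane that carries the images of the six vertices to their places in the reference drawing; crossings do not change in number. Perturb the edges of the reference drawing slightly, fixing endpoints, so that all edges of both drawings are mutually in general position and the reference count is still 3. Now replace the edges of $f$ by those of the reference drawing, one at a time. Suppose an edge $e=uv$ drawn as $\gamma$ is replaced by $\gamma^*$. The edges of $K_{3,3}$ disjoint from $e$ are those of $K_{3,3}-\{u,v\}=K_{2,2}$, which is a 4-cycle. So, modulo 2, the count changes by the number of crossings of the closed curve $\gamma\cup\gamma^*$ with the closed curve that is the image of this 4-cycle. Two closed PL curves in general position in the plane cross an even number of times. So the parity never changes, and it is odd at the end. $\square$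

**Proposition 5.** For $m\ge6$, $\partial G_m$ does not embed in $S^2$.

*Proof.* Suppose $\iota:\partial\tilde X\to S^2$ is an embedding. Restrict $\iota\circ\varphi$ to the subdivided $K_{3,3}$ of Lemma 1. This gives a continuous map $f:K_{3,3}\to S^2$. Two disjoint closed edges of $K_{3,3}$ are disjoint subgraphs of $L$, so by (7) their images under $f$ are disjoint compact sets. Let $\delta>0$ be the least distance between such images. A general position PL approximation of $f$ within $\delta/3$ still sends disjoint closed edges to disjoint sets, and it misses a point of $S^2$. Removing that point we get a general position map $K_{3,3}\to\mathbb R^2$ with no crossings between disjoint edges. As $0$ is even, this contradicts Lemma 4. $\square$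

For $m=5$ the argument has no starting point: $L$ is then the cube graph, which is planar.

## One-ended hyperbolic 3-manifold groups have planar boundary

**Proposition 6.** Let $M$ be a compact connected 3-manifold with $H=\pi_1(M)$ hyperbolic and one-ended. Then $\partial H$ embeds in $S^2$.

*Proof.* **Step 1. Reduction to an irreducible manifold.** The orientation cover replaces $H$ by a subgroup of index at most 2, which has the same boundary and satisfies the same hypotheses. So let $M$ be orientable. Cap off boundary spheres with balls; this does not change $\pi_1$. In the Kneser–Milnor prime decomposition $H$ is the free product of the groups of the summands. A nontrivial free product is not one-ended, so exactly one summand $N$ has nontrivial group, and $\pi_1(N)=H$. As $H\not\cong\mathbb Z$, we have $N\ne S^2\times S^1$. A prime orientable manifold other than $S^2\times S^1$ is irreducible: every embedded sphere in $N$ bounds a ball. There are no boundary spheres. Being hyperbolic, $H$ contains no $\mathbb Z^2$.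

**Step 2. The closed case.** By geometrization (Perelman), a closed orientable irreducible 3-manifold with infinite fundamental group containing no $\mathbb Z^2$ is hyperbolic. So if $\partial N=\emptyset$, then $H$ acts cocompactly on $\mathbb H^3$ and $\partial H\cong S^2$.

**Step 3. No boundary tori.** Let $\partial N\ne\emptyset$ and suppose $T\subset\partial N$ is a torus. It is not $\pi_1$-injective, as $H$ has no $\mathbb Z^2$. By the loop theorem there is an embedded disc $D\subset N$ with $\partial D$ an essential curve in $T$. The frontier of a regular neighborhood of $T\cup D$ is a sphere $S$, the torus surgered along $D$. By irreducibility $S$ bounds a ball, which is one of the two sides of $S$. It is not the side containing $T$, because that side has $T$ as an additional boundary component. So the other side is a ball, and $N$ is $T\times[0,1]$ with a 2-handle and a 3-ball attached, which is a solid torus. Then $H\cong\mathbb Z$, a contradiction.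

**Step 4. The case with boundary.** Now all boundary components have genus at least 2, and $N$ is compact, orientable, irreducible, Haken, and contains no $\pi_1$-injective torus. By Thurston's hyperbolization theorem (see Morgan, Otal, or M. Kapovich, *Hyperbolic Manifolds and Discrete Groups*), $\mathrm{int}\,N\cong\mathbb H^3/\Gamma$ with $\Gamma$ convex cocompact. This means that $\Gamma\cong H$ acts properly and cocompactly on the convex hull of its limit set $\Lambda\subset\partial\mathbb H^3=S^2$. Therefore $\partial H\cong\Lambda\subset S^2$. $\square$

## Proof of Theorem A

Let $m\ge6$. $G_m$ is hyperbolic by the CAT$(-1)$ metric, one-ended by Lemma 3, and $\partial G_m$ does not embed in $S^2$ by Proposition 5.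

Suppose $G_m$ is quasi-isometric to $H=\pi_1(M)$ with $M$ a compact 3-manifold. By Fact 4, $H$ is hyperbolic and one-ended and $\partial H\cong\partial G_m$. By Proposition 6, $\partial G_m$ embeds in $S^2$: a contradiction. So $G_m$ is not quasi-isometric to a 3-manifold group and, in particular, is not one.

Suppose finally that $X_m$ is homotopy equivalent to a 3-manifold $M$, possibly noncompact. Then $\pi_1(M)\cong G_m$ is finitely generated, so by Scott's compact core theorem it is the fundamental group of a compact 3-manifold: a contradiction. The case $m=6$ answers both questions. $\blacksquare$

## No two points separate the boundary when $m\ge5$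

For Theorem B we must identify the boundary, and for that we need to know that $G_m$ does not split over $\mathbb Z$. A splitting over $\mathbb Z$ would produce a pair of boundary points whose removal disconnects the boundary. So we exclude such pairs first, by refining the coloring argument of Lemma 3.

**Lemma 7.** If $m\ge5$, then $\partial\tilde X\setminus\{\xi,\eta\}$ is connected for all $\xi\ne\eta$ in $\partial\tilde X$.

*Proof.* Suppose $\partial\tilde X\setminus\{\xi,\eta\}=U\sqcup V$ with $U,V$ nonempty and open. Let $\ell$ be the geodesic line from $\xi$ to $\eta$.

**Step 1. Good and bad planes.** We find out which planes still have a color. Call a plane $P$ *bad* if $\xi,\eta\in\partial P$; by Fact 3 this is equivalent to $\ell\subset P$. Otherwise $P$ is *good*. For good $P$ the set $\partial P\setminus\{\xi,\eta\}$ is a circle or a circle minus one point, hence connected, so it lies in $U$ or in $V$: the color of $P$. Two good planes whose circles share infinitely many points share a point other than $\xi,\eta$, so they have the same color.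

**Step 2. One color at each vertex.** Let $v$ lie over $w_k$. By (3), the sets $J\ni k$ with $\ell\subset P_J(v)$ are closed under intersection. The full index set is one of them, as its piece is $\tilde X$. So there is a smallest one, $J_v$, and $|J_v|\ge2$ since a single point contains no line. For a 4-set $I\ni k$,
$$P_I(v)\text{ is bad}\iff I\supset J_v. \tag{8}$$
Choose $s\in J_v\setminus\{k\}$. There are 4-sets that contain $k$ and avoid $s$, since $m-2\ge3$. They are all good by (8), and they are connected by exchanging one element and keeping $k$. So by (5) their planes at $v$ have one color. If $I\ni k$ is good and $s\in I$, exchange $s$ for an element outside $I$, which exists as $m\ge5$. The new 4-set contains $k$, avoids $s$ and meets $I$ in three elements including $k$, so by (5) the color is the same. Hence all good planes through $v$ have one color $c(v)$.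

**Step 3. Adjacent vertices.** We compare $c(v)$ and $c(v')$ when $v,v'$ over $w_k,w_{k'}$ are joined by an edge $\epsilon$. If $J_v\not\subset\{k,k'\}$, choose $s\in J_v\setminus\{k,k'\}$ and a 4-set $I\supset\{k,k'\}$ avoiding $s$, which is possible as $m-3\ge2$. The plane $P_I(v)=P_I(v')$ is good by (8), so $c(v)=c(v')$.

Otherwise $J_v=\{k,k'\}$, so $\ell$ lies in the line $P_{\{k,k'\}}(v)$ and equals it. In particular $\ell\supset\epsilon$. This is the only case in which the first argument fails:
$$\text{if the first argument does not apply to an edge, that edge lies in }\ell. \tag{9}$$
Let $D$ be a hexagon of $\tilde X$ containing $\epsilon$. As $D$ is convex, $D\cap\ell$ is a geodesic segment of the right-angled hexagon $D$ containing the side $\epsilon$. A side cannot be prolonged inside $D$, so $D\cap\ell=\epsilon$. So none of the other five sides of $D$ lies in $\ell$. By (9) the first argument applies to each of them. Walking around $D$ along these five sides gives $c(v)=c(v')$.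

**Step 4. One side is thin.** By Step 3, $c$ is constant, say $c\equiv U$; every plane contains a vertex, so no good circle meets $V$. Fix a 4-set $I$. Planes of type $I$ are pairwise disjoint, so at most one of them contains $\ell$. By (4), the circles of type $I$ are dense, so they meet the nonempty open set $V$, and good ones do not. So there is exactly one bad plane $P_0(I)$ of type $I$. The points of $V$ on circles of type $I$ are dense in $V$ and lie in the closed set $\partial P_0(I)$. Hence $V\subset\partial P_0(I)$.

**Step 5. Too thin.** We compare two types. As $m\ge5$, we may take 4-sets $I,I'$ with $|I\cap I'|=3$. Fix a point $o\in\ell$. The ray from $o$ to a point of $V$ lies in both $P_0(I)$ and $P_0(I')$ by Fact 3(b). The intersection $P_0(I)\cap P_0(I')$ is convex and lies over $X_{I\cap I'}$, so it is contained in a piece $Q$ of type $I\cap I'$. Thus $V\subset\partial Q$, which is a Cantor set, and $V$ is totally disconnected. On the other hand $V$ is nonempty, open in $\partial\tilde X$ and contained in the circle $\partial P_0(I)$, so it is a nonempty open subset of this circle and contains an arc: a contradiction. $\square$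

## $G_m$ does not split over a virtually cyclic group when $m\ge5$

**Lemma 8.** If $m\ge5$, then $G=G_m$ does not split over a finite or virtually cyclic subgroup.

*Proof.* By Stallings' theorem a one-ended group does not split over a finite subgroup. As $G$ is torsion-free, an infinite virtually cyclic subgroup is infinite cyclic. Suppose, then, that $G$ splits over $C=\langle c\rangle\cong\mathbb Z$. Let $T$ be the Bass–Serre tree and $e$ an edge with stabilizer $C$. Recall that $G$ contains $F_2$, so neither $G$ nor any subgroup of finite index is solvable.

**Step 1. $T$ is not a line.** We exclude a degenerate tree. If $T$ is a line, a subgroup of index at most 2 acts by translations. The kernel of this action fixes $e$, so it is cyclic, and the quotient is a subgroup of $\mathbb Z$. So the subgroup is solvable: a contradiction.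

**Step 2. $G$ fixes no end of $T$.** Otherwise there is a Busemann homomorphism $G\to\mathbb Z$ measuring translation toward the end. An element of its kernel is elliptic: a hyperbolic element that fixes an end has this end on its axis and translates toward or away from it. An elliptic element fixing the end fixes the ray from one of its fixed points to the end. Finitely many such rays have a common subray. So any finitely many elements of the kernel lie in a common edge stabilizer, which is cyclic. Hence the kernel is locally cyclic, so abelian, and $G$ is solvable: a contradiction.

**Step 3. Axes on both sides of $e$.** Let $T^\pm$ be the two components of $T$ minus the midpoint of $e$. We claim that each of them contains the axis of a hyperbolic element, and that this axis avoids $e$. A finitely generated group acting on a tree without a global fixed point has a hyperbolic element, and the union of the axes of hyperbolic elements is an invariant subtree; by minimality it is $T$. So $e$ lies on the axis of some hyperbolic $h$; inverting $h$ if necessary, let its attracting end $h^+$ be an end of $T^+$.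

Some conjugate $k$ of $h$ does not have $h^-$ as an end of its axis. The axis of $ghg^{-1}$ has ends $gh^+,gh^-$; if $h^-$ were among them for every $g$, then $g^{-1}h^-\in\{h^+,h^-\}$ for all $g$, that is, $G\cdot h^-\subset\{h^+,h^-\}$. Then $G$ fixes the end $h^-$, which Step 2 excludes, or $G$ preserves the pair $\{h^+,h^-\}$ and so the axis of $h$. In the latter case $T$ is this axis by minimality, and Step 1 excludes it.

The nearest-point projection of the axis of $k$ to the axis of $h$ is either a point or the intersection of the two axes. It contains no ray toward $h^-$. So for large $n$ the projection of $h^n(\mathrm{axis}\,k)$ lies strictly beyond $e$ in the direction of $h^+$, and therefore $h^n(\mathrm{axis}\,k)\subset T^+$ avoids $e$. This is the axis of $h^nkh^{-n}$. For $T^-$ use $h^{-1}$ in place of $h$.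

**Step 4. Cutting $\tilde X$ along $C$.** We transport the separation of $T$ to $\tilde X$. Since $G$ acts freely on $\tilde X$ and $T$ is a tree, there is a continuous $G$-equivariant map $f:\tilde X\to T$ sending each cell into a finite subtree: choose images of representatives of the vertex orbits, extend over edges by geodesics and over hexagons by coning to a point along geodesics, all equivariantly. Let $Y$ be the preimage of the midpoint of $e$ and $X^\pm=f^{-1}(T^\pm)$.

The stabilizer $C$ of the midpoint acts on $Y$, and it does so cocompactly. Let $K$ be a compact set, a finite union of cells, with $GK=\tilde X$. If $gK$ meets $Y$, then $g^{-1}$ sends the midpoint of $e$ into $f(K)$. As $f(K)$ lies in a finite subtree, it contains only finitely many translates of the midpoint, so $g$ lies in finitely many cosets $Cg_1,\dots,Cg_r$. So $Y=\bigcup_i C\,(g_iK\cap Y)$. Therefore the limit set of $Y$ is contained in $\{c^{\pm\infty}\}$.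

**Step 5. Separation at infinity.** Let $\Lambda^\pm$ be the limit set of $X^\pm$, a closed set. We show that $\Lambda^\pm\setminus\{c^{\pm\infty}\}$ separate $\partial\tilde X\setminus\{c^{\pm\infty}\}$.

They cover it: a ray to a point $\zeta\notin\{c^{\pm\infty}\}$ eventually leaves $Y$, since otherwise $\zeta$ would be in the limit set of $Y$. So from some time on it stays in $X^+$ or in $X^-$.

They are disjoint: if $p_n\in X^+$ and $q_n\in X^-$ both converge to $\zeta$, then $[p_n,q_n]$ contains a point of $Y$, and these points converge to $\zeta$ by Fact 3(c). So $\zeta\in\{c^{\pm\infty}\}$.

They are nonempty: let $k$ be hyperbolic with axis in $T^+$ avoiding $e$ (Step 3), and let $z\in\tilde X$. Let $p$ be the projection of $f(z)$ to the axis of $k$ and $r$ the projection of the midpoint of $e$. The projection of $f(k^nz)=k^nf(z)$ is $k^np$, and for large $n$ we have $k^np\ne r$. Then the path from $k^nf(z)$ to $k^np$ does not pass through the midpoint of $e$, because all points of this path project to $k^np$. So $f(k^nz)\in T^+$ for large $n$, and $k^{+\infty}\in\Lambda^+$. If $k^{+\infty}\in\{c^{\pm\infty}\}$, then by Fact 3(e) $k$ and $c$ have a common nontrivial power. But all powers of $c$ fix $e$, whereas nontrivial powers of $k$ are hyperbolic on $T$. So $k^{+\infty}\in\Lambda^+\setminus\{c^{\pm\infty}\}$,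 and likewise for $\Lambda^-$.

Thus $\partial\tilde X\setminus\{c^{\pm\infty}\}$ is the union of two disjoint nonempty relatively closed sets, which contradicts Lemma 7. $\square$

## Carpets, Menger curves and manifold dimensions: proof of Theorem B

**Part 1.** We identify the boundaries. For $m=3$, $X_3$ is itself a piece complex with $|J|=3$, and $\partial G_3$ is a Cantor set. For $m=4$, $\tilde X_4$ is a plane and $\partial G_4$ is a circle.

Let $m\ge5$. Since $X_m$ is an aspherical 2-complex, $\mathrm{cd}\,G_m\le2$; since $G_m$ contains closed surface groups $\pi_1(X_I)$, $|I|=4$, we have $\mathrm{cd}\,G_m=2$. By Bestvina–Mess, $\dim\partial G_m=\mathrm{cd}\,G_m-1=1$. The theorem of M. Kapovich and Kleiner (Ann. Sci. ÉNS 2000) says: if a hyperbolic group does not split over a finite or virtually cyclic subgroup and has 1-dimensional boundary, then the boundary is a Menger curve, a Sierpiński carpet, or a circle. By Lemma 8 it applies. The boundary is not a circle, because removing two points from a circle disconnects it, contrary to Lemma 7.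

If $m\ge6$, then $\partial G_m$ is not planar by Proposition 5, so it is not a carpet: it is a Menger curve. If $m=5$, then $G_5$ is a 3-manifold group (given), hyperbolic, and one-ended by Lemma 3, so $\partial G_5$ is planar by Proposition 6. The Menger curve is not planar, so $\partial G_5$ is a Sierpiński carpet. $\square$

**Part 2.** We collect the groups. A 3-manifold group is quasi-isometric to itself. For $m\ge6$, Theorem A excludes even a quasi-isometry. For $m=5$ the group is a 3-manifold group (given). For $m\le4$ the group $G_m$ is trivial, $\mathbb Z$, $F_3$, or the group of a closed surface, so it is the group of a compact surface; the product of that surface with an interval shows that $G_m$ is a 3-manifold group. $\square$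

**Part 3.** We determine the least dimension case by case. Recall that a connected manifold of dimension at most 1 has trivial or infinite cyclic fundamental group.

- $m=1$: $X_1$ is a point, so the value is $0$.
- $m=2$: $X_2$ is a circle, and a connected 0-manifold is a point, so the value is $1$.
- $m=3$: $X_3$ is homotopy equivalent to a compact surface with boundary with group $F_3$, which is not the group of a manifold of dimension at most 1. The value is $2$.
- $m=4$: $X_4$ is a closed surface with $\chi=-4$, whose group is not cyclic. The value is $2$.
- $m=5$: dimension $3$ is attained by the given thickening. Dimension at most 1 is impossible because $G_5\supset F_2$. Suppose $G_5=\pi_1(S)$ for a 2-manifold $S$. For $|I|=4$, the subgroup $\pi_1(X_I)$ is a closed surface group with limit set a circle $\partial P$. A finite-index subgroup has the whole of $\partial G_5$ as limit set, and $\partial G_5$ is not a circle; so $\pi_1(X_I)$ has infinite index. But if $S$ is closed, its infinite-index subgroups are free, and if $S$ is not closed, all subgroups of $\pi_1(S)$ are free. As $\pi_1(X_I)$ is not free, this is a contradiction. The value is $3$.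
- $m\ge6$: dimension $3$ is impossible by Theorem A. If a manifold of dimension $d\le2$ were homotopy equivalent to $X_m$, its product with $\mathbb R^{3-d}$ would be a 3-manifold homotopy equivalent to $X_m$, again impossible. Dimension $4$ is attained, as for every finite connected 2-complex. Collapse a maximal tree to get a homotopy equivalent complex with one vertex. Take the boundary sum of copies of $S^1\times B^3$, one for each remaining edge. The inclusion of its boundary, a connected sum of copies of $S^1\times S^2$, induces an isomorphism on $\pi_1$. So the attaching maps of the 2-cells are represented by closed curves in the boundary, which is 3-dimensional, and general position makes them embedded and disjoint. Attaching 2-handles along these curves gives a compact 4-manifold homotopy equivalent to the 2-complex. The value is $4$. $\blacksquare$
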